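# Logarithms of matching numbers: degree $h+1$ in $j$ at order $n^{-h}$

## 1. Matchings of $n$ disjoint edges

Take the graph that consists of $n$ disjoint edges. It is a $1$-regular bipartite graph on $2n$ vertices. A $j$-matching is a set of $j$ edges, no two of which share a vertex, so here there are $\binom nj$ of them. Normalize this number so that it tends to $1$ as $n\to\infty$ with $j$ fixed:
$$F_0(j)=\frac{j!}{n^j}\binom nj=\prod_{i=0}^{j-1}\Big(1-\frac in\Big).$$

Expand in powers of $1/n$. The coefficient of each $n^{-h}$ is a polynomial in $j$: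
$$F_0(j)=1-\frac{j(j-1)}{2}\,\frac1n+\frac{j(j-1)(j-2)(3j-1)}{24}\,\frac1{n^2}-\cdots .$$
The degrees in $j$ are $0,2,4,\dots$. Now take the logarithm:
$$\ln F_0(j)=-\sum_{h\ge1}\frac{1}{h\,n^h}\,S_h(j),\qquad S_h(j)=\sum_{i=0}^{j-1}i^h .$$
The power sum $S_h$ is a polynomial in $j$ of degree $h+1$ with leading coefficient $\frac1{h+1}$. So at order $n^{-h}$ the logarithm has degree only $h+1$, and its leading coefficient is $-\frac1{h(h+1)}$.

Next, perturb. Write $(j)_m=j(j-1)\cdots(j-m+1)$ and $\varepsilon=1/n$. Choose finitely many positive integers $z_i$ and constants $c_i$, and replace $\binom nj$ by $\binom nj+\sum_ic_i\binom n{j-z_i}$. After normalization this is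
$$F(j)=F_0(j)+\sum_i c_i\,(j)_{z_i}\,\varepsilon^{z_i}F_0(j-z_i).$$

**Special case.** For all $h\ge1$, the coefficient of $j^kn^{-h}$ in $\ln F$ is $0$ for $k\ge h+2$ and is $-\frac1{h(h+1)}$ for $k=h+1$. The perturbation has no effect on these coefficients.

**Proof.** Read $F_0$ as the series $\exp\big(-\sum_h\varepsilon^hS_h(j)/h\big)$ in $\varepsilon$ with coefficients polynomial in $j$. Since $S_h(j)-S_h(j-1)=(j-1)^h$ as polynomials,
$$\frac{F_0(j-1)}{F_0(j)}=\exp\Big(\sum_{h\ge1}\frac{((j-1)\varepsilon)^h}{h}\Big)=\frac1{1-(j-1)\varepsilon}.$$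
Hence
$$\frac{F(j)}{F_0(j)}=1+\sum_ic_i\prod_{l=0}^{z_i-1}\frac{(j-l)\,\varepsilon}{1-(j-l-1)\,\varepsilon}.$$
Expand each factor in powers of $\varepsilon$: the coefficient of $\varepsilon^h$ is a polynomial in $j$ of degree at most $h$. Series with this property are closed under sums and products. They are also closed under the logarithm when the series starts with $1$, because $\ln(1+y)$ is a sum of multiples of powers of $y$. So $\ln(F/F_0)$ has degree at most $h$ in $j$ at order $\varepsilon^h$. Adding it to $\ln F_0$ does not change any coefficient of $j^kn^{-h}$ with $k\ge h+1$. $\square$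

Two facts carried this proof. There was a product formula for $F_0$, and there was the ratio $F_0(j-1)/F_0(j)$, whose coefficient at $\varepsilon^h$ has degree at most $h$. For graphs of degree $r\ge2$ the product formula is lost. We now ask what can replace it.

## 2. The normalized numbers for $r\ge2$ and the statement

Let $r\ge2$ be an integer, the degree in the setting of $r$-regular bipartite graphs on $2n$ vertices. Write $[x^s]f$ for the coefficient of $x^s$ in the power series $f$.

**Definition (the numbers $u_s$).** Put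
$$T_r=\frac{2(r-1)}{2(r-1)-r+r\sqrt{1-4x(r-1)}},\qquad u_s(r)=[x^s]T_r ,$$
so $T_r=1+rx+r(2r-1)x^2+\cdots$ and $u_1(r)=r$.

*Example.* For $r=2$ we get $T_2=(1-4x)^{-1/2}$, so $u_s(2)=\binom{2s}s$; indeed $u_1=2$ and $u_2=6=2\cdot3$.

**Definition (the numbers $M_j$ and $a_h$).** Put
$$M_j=[x^j]\exp\Big(nrx-\sum_{s\ge2}\frac{n\,u_s(r)}s(-x)^s\Big),\qquad 1+\sum_{h=1}^{j-1}\frac{a_h(r,j)}{n^h}=\frac{j!}{n^jr^j}M_j .$$
With this normalization $M_j$ is the number of $j$-matchings of an idealized $r$-regular bipartite graph on $2n$ vertices with no closed loops. For example $M_2=\frac{n^2r^2}2-\frac{nr(2r-1)}2$. Each $a_h(r,j)$ is regarded as a polynomial in $j$ (Section 3 shows that this is legitimate), and $a_0=1$.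

*How $r=1$ fits.* With $S=\sqrt{1-4x(r-1)}$ we have $(r-2+rS)(rS-(r-2))=r^2S^2-(r-2)^2=4(r-1)(1-r^2x)$. Hence $T_r=\dfrac{rS-(r-2)}{2(1-r^2x)}$, and this form makes sense at $r=1$, where it equals $\frac1{1-x}$. Then all $u_s=1$, the exponent is $n\sum_{s\ge1}(-1)^{s-1}x^s/s=n\ln(1+x)$, and $M_j=\binom nj$. This is Section 1.

For a power series $G$ in $1/n$ whose coefficients are polynomials in $j$, let $[j^kn^{-h}]G$ denote the coefficient of $j^kn^{-h}$. The following statement is posed as the "Awesome conjecture" in Paul Federbush, "The Genius Conjectures (via Bell Polynomials)", arXiv:2002.03814 (2020). We shall prove it.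

**Theorem A.** Let $z_i$ be positive integers and $c_i$ constants, with finitely many indices $i$, and put
$$F=\sum_{s\ge0}\frac{a_s(r,j)}{n^s}+\sum_ic_i\,j(j-1)\cdots(j-z_i+1)\,\frac1{n^{z_i}r^{z_i}}\sum_{s\ge0}\frac{a_s(r,j-z_i)}{n^s}.$$
Then for all integers $h\ge1$ and $k\ge h+2$:
$$[j^kn^{-h}]\ln F=0,\qquad [j^{h+1}n^{-h}]\ln F=\frac1{(h+1)h}\Big(\frac1{r^h}-2\Big).$$

At $r=1$ the right-hand side would be $-\frac1{h(h+1)}$, which is what Section 1 found.

Everything below is an identity of formal power series over $\mathbb C$; nothing analytic is used. We rely on these standard facts. A series with constant term $1$ has an inverse and a logarithm, and a series with zero constant term has an exponential. A series $g(x)=g_1x+g_2x^2+\cdots$ with $g_1\ne0$ has a unique compositional inverse. A polynomial that vanishes at infinitely many integers is zero. If $q(j)$ has degree $d\ge1$ and leading coefficient $c$, then $q(j)-q(j-1)$ has degree $d-1$ and leading coefficient $dc$.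

## 3. $F$ as a series with polynomial coefficients

**Step 1: choose a setting that contains the theorem.** Let $r\ne0$, let $\Phi(x)=\sum_{s\ge1}\varphi_sx^s$ with $\varphi_1=r$, and let $A=A(x,\varepsilon)\in\mathbb C[[x,\varepsilon]]$ with $A(0,\varepsilon)=1$. For integers $j\ge0$ put
$$F(j)=\frac{j!}{(nr)^j}\,[x^j]\,A(x,\varepsilon)\,e^{n\Phi(x)}. \tag{1}$$
Each coefficient of $e^{n\Phi}$ is a polynomial in $n$, so $F(j)$ is a Laurent series in $\varepsilon$. The case of Theorem A is an integer $r\ge2$ with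
$$\Phi(x)=-\sum_{s\ge1}\frac{u_s(r)}s(-x)^s,\qquad A=1+\sum_ic_ix^{z_i};$$
the term $s=1$ of $\Phi$ is $rx$, because $u_1=r$. For this $\Phi$, since $T_r(0)=1$,
$$x\Phi'(x)=-\sum_{s\ge1}u_s(r)(-x)^s=1-T_r(-x). \tag{2}$$

**Step 2: polynomiality in $j$.** We want to replace the integer $j$ by an indeterminate. Write $\Phi=rx+\psi$ with $\psi\in x^2\mathbb C[[x]]$, and $A\,e^{n\psi}=\sum_mb_mx^m$. Then $b_0=A(0,\varepsilon)=1$. Since $\psi$ starts at $x^2$, the coefficient of $x^m$ in $e^{n\psi}$ is a polynomial in $n$ of degree at most $\lfloor m/2\rfloor$. Hence $b_m\in n^{\lfloor m/2\rfloor}\mathbb C[[\varepsilon]]$. From $[x^j]\,e^{nrx}x^m=(nr)^{j-m}/(j-m)!$ for $m\le j$ (and $0$ for $m>j$) we obtain, for every integer $j\ge0$,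
$$F(j)=\sum_{m\ge0}b_m\,(j)_m\,r^{-m}\varepsilon^m. \tag{3}$$
The $m$-th term is divisible by $\varepsilon^{m-\lfloor m/2\rfloor}$. So $\varepsilon^h$ receives contributions only from $m\le2h$, and its coefficient is a polynomial in $j$. Only $m=0$ contributes to $\varepsilon^0$. Thus (3) defines
$$F\in1+\varepsilon\mathcal A,\qquad\mathcal A:=\mathbb C[j][[\varepsilon]],$$
and $\ln F\in\varepsilon\mathcal A$ makes sense. The ring $\mathcal A$ is an integral domain.

**Step 3: this is the $F$ of Theorem A.** First let $A=1$. For $m\ge1$, $b_m=[x^m]e^{n\psi}$ is a polynomial in $n$ without constant term, so $b_m\varepsilon^m$ contains only powers $\varepsilon^h$ with $h\le m-1$. At an integer $j\ge1$ the terms with $m>j$ vanish, so only $0\le h\le j-1$ occur. So (3) gives polynomials whose values are the $a_h(r,j)$. They are the only candidates, since a polynomial is determined by its values at all large integers. Moreover, the polynomials $a_h$ with $h\ge j$ vanish at an integer $j\ge1$, and all $a_h$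 with $h\ge1$ vanish at $j=0$. So $\sum_sa_s(r,j)\varepsilon^s=\frac{j!}{(nr)^j}M_j$ at every integer $j\ge0$.

For $A=1+\sum_ic_ix^{z_i}$ we have $[x^j]Ae^{n\Phi}=M_j+\sum_ic_iM_{j-z_i}$ (with $M_l=0$ for $l<0$), and
$$\frac{j!}{(nr)^j}\Big(M_j+\sum_ic_iM_{j-z_i}\Big)=\sum_s\frac{a_s(r,j)}{n^s}+\sum_ic_i\frac{(j)_{z_i}}{(nr)^{z_i}}\sum_s\frac{a_s(r,j-z_i)}{n^s}.$$
For $j<z_i$ the $i$-th term is $0$ on both sides, on the right because $(j)_{z_i}=0$. So the two versions of $F$ agree at all integers $j\ge0$, hence coefficient by coefficient as polynomials in $j$.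

## 4. Orders one and two, and a cancellation that degree counting misses

Write $\ln F=\sum_{h\ge1}\ell_h(j)\varepsilon^h$ and take $A=1$. Then $b_1=0$, $b_2=n\varphi_2$, $b_3=n\varphi_3$, $b_4=n\varphi_4+\frac{n^2}2\varphi_2^2$, and (3) gives
$$a_1=\frac{\varphi_2}{r^2}(j)_2,\qquad a_2=\frac{\varphi_3}{r^3}(j)_3+\frac{\varphi_2^2}{2r^4}(j)_4 .$$
For the $\Phi$ of Theorem A, $\varphi_2=-\frac{u_2}2=-\frac{r(2r-1)}2$, so
$$\ell_1=a_1=-\frac{2r-1}{2r}\,(j^2-j),$$
whose leading coefficient is $\frac12\big(\frac1r-2\big)$, as claimed for $h=1$. At order two,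
$$\ell_2=a_2-\tfrac12a_1^2=\frac{\varphi_3}{r^3}(j)_3+\frac{\varphi_2^2}{2r^4}\big((j)_4-(j)_2^2\big),\qquad (j)_4-(j)_2^2=j(j-1)(6-4j).$$
The terms in $j^4$ cancel, for every choice of $\varphi_2,\varphi_3$. The coefficient of $j^3$ is $\frac{\varphi_3}{r^3}-\frac{2\varphi_2^2}{r^4}$. To evaluate it, expand $T_r=\big(1-rx-r(r-1)x^2-2r(r-1)^2x^3-\cdots\big)^{-1}$. This gives
$$u_3=r^3+2r^2(r-1)+2r(r-1)^2=r(5r^2-6r+2).$$
With $\varphi_3=u_3/3$ the coefficient of $j^3$ is
$$\frac{5r^2-6r+2}{3r^2}-\frac{(2r-1)^2}{2r^2}=\frac{1-2r^2}{6r^2}=\frac16\Big(\frac1{r^2}-2\Big),$$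
again as claimed. The computation suggests a division of labor: the vanishing should hold for every $\Phi$, and only the leading value should use the particular $\Phi$.

The natural plan is to continue in this way, expanding $\ln F$ from (3) and counting degrees. It stops here. The coefficient of $\varepsilon^h$ in $F$ has degree up to $2h$, so counting yields $\deg\ell_h\le2h$. The claim is $\deg\ell_h\le h+1$, so from $h=2$ on one must exhibit cancellations, in $h-1$ successive degrees, and counting does not see them.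

A second natural plan is to introduce $p=j/n=j\varepsilon$ and let $\varepsilon\to0$ with $p$ fixed. It cannot be applied to $F$ itself: if $\varphi_2\neq0$, then $F$ contains a nonzero multiple of $j^4\varepsilon^2=p^4\varepsilon^{-2}$.

Section 1 shows which object to use instead. The ratio $F_0(j-1)/F_0(j)=1/(1-p+\varepsilon)$ had no such large terms. A ratio $R=F(j-1)/F(j)$ exists for every $\Phi$, and
$$\ln F(j)-\ln F(j-1)=-\ln R .$$
Suppose the coefficient of $\varepsilon^h$ in $R$ has degree at most $h$. Then the same holds for $\ln R$, and summing in $j$ raises the degree by one, to $h+1$. In Section 1 we had $R$ in closed form. In general we shall find an equation that $R$ satisfies, and prove the bound from the equation.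

## 5. An equation for the ratio $R=F(j-1)/F(j)$

**Step 4: a linear recurrence for $F$.** The purpose is to relate $F(j)$ to $F(j-1),F(j-2),\dots$. Let $\ln A=\sum_{s\ge1}\alpha_sx^s$ with $\alpha_s\in\mathbb C[[\varepsilon]]$; there is no term $s=0$, since $A(0,\varepsilon)=1$. Put $\tilde\varphi_s=\varphi_s+\varepsilon\alpha_s$. Because $n\varepsilon=1$,
$$G:=Ae^{n\Phi}=\exp\Big(n\sum_{s\ge1}\tilde\varphi_sx^s\Big),\qquad xG'=n\Big(\sum_{s\ge1}s\tilde\varphi_sx^s\Big)G .$$
So the perturbation only shifts the $\varphi_s$ by multiples of $\varepsilon$. Take $[x^j]$ for an integer $j\ge1$ and multiply by $j!/(nr)^j$. On the left we get $jF(j)$. On the right,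
$$\frac{j!}{(nr)^j}[x^{j-s}]G=\frac{j!}{(nr)^j}\cdot\frac{(nr)^{j-s}}{(j-s)!}F(j-s)=(j)_s\,r^{-s}\varepsilon^s\,F(j-s).$$
Multiplying once more by $\varepsilon$,
$$j\varepsilon\,F(j)=\sum_{s\ge1}s\tilde\varphi_s\,r^{-s}\varepsilon^s(j)_s\,F(j-s). \tag{4}$$
For $s>j$ the terms vanish because $(j)_s=0$, so we may sum over all $s$. The $s$-th summand is divisible by $\varepsilon^s$, so the sum makes sense in $\mathcal A$, and the coefficient of each power of $\varepsilon$ on either side is a polynomial in $j$. These polynomials agree at all integers $j\ge1$. Hence (4) is an identity in $\mathcal A$.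

**Step 5: pass to the ratio.** We now turn (4) into an equation for $R$ alone. Let $\sigma:\mathcal A\to\mathcal A$ be the ring automorphism $j\mapsto j-1$, and put
$$p:=j\varepsilon,\qquad R:=\sigma(F)/F\in1+\varepsilon\mathcal A .$$
Telescoping, $F(j-s)/F(j)=\prod_{i=0}^{s-1}\sigma^{i+1}(F)/\sigma^i(F)=\prod_{i=0}^{s-1}\sigma^iR$. Also $\varepsilon^s(j)_s=\prod_{i=0}^{s-1}(p-i\varepsilon)$. Divide (4) by $F(j)$:
$$p=\sum_{s\ge1}s\tilde\varphi_s\,r^{-s}\prod_{i=0}^{s-1}(p-i\varepsilon)\,\sigma^iR .$$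
Every summand on the right has the factor $pR$, from $i=0$. We may cancel $p$, since $\mathcal A$ is a domain. The term $s=1$ has coefficient $\tilde\varphi_1/r=1+\varepsilon\alpha_1/r$. Therefore
$$R\cdot K=1,\qquad K:=1+\frac{\varepsilon\alpha_1}r+\sum_{s\ge2}s\tilde\varphi_s\,r^{-s}\prod_{i=1}^{s-1}(p-i\varepsilon)\,\sigma^iR. \tag{5}$$
Since $p-i\varepsilon=\varepsilon(j-i)$, the $s$-th summand is divisible by $\varepsilon^{s-1}$, and so $K\in1+\varepsilon\mathcal A$.

*Check.* Let $r=1$, $\Phi=\ln(1+x)$, $A=1$, so $s\varphi_s=(-1)^{s-1}$ and $R=1/(1-p+\varepsilon)$. Then $\sigma^iR=1/(1-p+(i+1)\varepsilon)$. To first order in $\varepsilon$, with coefficients in $\mathbb C[j]$, only $s=2$ contributes to $K$, which gives $K=1-(j-1)\varepsilon+O(\varepsilon^2)$. This agrees with $1/R=1-(j-1)\varepsilon$.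

## 6. The degree bound for $R$ and the vanishing statement

**Definition.** Let $\mathcal B\subset\mathcal A$ be the set of all $\sum_hq_h(j)\varepsilon^h$ with $\deg q_h\le h$ for every $h$.

*Example.* The elements $\varepsilon$, $p=j\varepsilon$, $(j)_2\varepsilon^2=p(p-\varepsilon)$ and $1/(1-p+\varepsilon)$ lie in $\mathcal B$; $j^2\varepsilon$ does not.

The set $\mathcal B$ is a subring, because degrees add under products. It contains $\mathbb C[[\varepsilon]]$. It is closed under $\varepsilon$-adic limits, because the condition is on each coefficient separately. It is mapped to itself by $\sigma$, because $q(j-1)$ has the same degree as $q(j)$. If $y\in\mathcal B\cap(1+\varepsilon\mathcal A)$, then $y^{-1}=\sum_k(1-y)^k$ and $\ln y=-\sum_{k\ge1}(1-y)^k/k$ converge $\varepsilon$-adically, so both lie in $\mathcal B$.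

**Step 6: $R\in\mathcal B$.** The idea is that (5) determines each coefficient of $R$ from the earlier ones, since every occurrence of $R$ inside $K$ carries at least one factor $\varepsilon$. Write $R=\sum_hq_h\varepsilon^h$, with $q_0=1$. Let $N\ge1$ and suppose $\deg q_h\le h$ for all $h\le N-1$; for $N=1$ this holds since $q_0=1$. Put $R'=\sum_{h<N}q_h\varepsilon^h\in\mathcal B$, and let $K'$ be the element obtained from $K$ when $R$ is replaced by $R'$.

First, $K'\equiv K$ modulo $\varepsilon^{N+1}$. Indeed $\sigma^iR\equiv\sigma^iR'$ modulo $\varepsilon^N$, and every summand with $s\ge2$ contains the factor $p-\varepsilon=\varepsilon(j-1)$. Second, $K'\in\mathcal B\cap(1+\varepsilon\mathcal A)$, because it is an $\varepsilon$-adically convergent sum of products of elements of $\mathcal B$. So $(K')^{-1}\in\mathcal B$, and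
$$(K')^{-1}\equiv K^{-1}=R\pmod{\varepsilon^{N+1}} .$$
Comparing the coefficients of $\varepsilon^N$ gives $\deg q_N\le N$. By induction $R\in\mathcal B$.

**Step 7: from $R$ back to $\ln F$.** We sum the differences. Since $\sigma$ is a continuous ring automorphism it commutes with $\ln$, and
$$\sum_{h\ge1}\big(\ell_h(j)-\ell_h(j-1)\big)\varepsilon^h=\ln F-\sigma\ln F=-\ln R\in\mathcal B .$$
So $\ell_h(j)-\ell_h(j-1)$ has degree at most $h$, and therefore $\deg\ell_h\le h+1$. That is,
$$[j^kn^{-h}]\ln F=0\quad\text{for }h\ge1,\ k\ge h+2. \tag{6}$$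
This holds for every $\Phi$ and $A$ as in Step 1. Comparing coefficients of $j^h$ in $\ell_h(j)-\ell_h(j-1)$ we also get
$$[j^{h+1}n^{-h}]\ln F=\frac1{h+1}\,[j^h\varepsilon^h](-\ln R). \tag{7}$$

## 7. Setting $\varepsilon=0$ with $p=j\varepsilon$ fixed

**Step 8: $\mathcal B$ is a power series ring in two variables.** By (7) we need only the top-degree coefficients of $-\ln R$, and we want a homomorphism that extracts them. For $k\le h$ we have $j^k\varepsilon^h=p^k\varepsilon^{h-k}$. As $(h,k)$ runs over all pairs with $0\le k\le h$, the pair $(k,h-k)$ runs over all pairs of nonnegative integers, each once. So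
$$\mathcal B=\mathbb C[[p,\varepsilon]],$$
with $p,\varepsilon$ independent variables. The part of an element at $\varepsilon^h$ in $\mathcal A$ is its homogeneous part of degree $h$ in $(p,\varepsilon)$, and $\sigma$ becomes $p\mapsto p-\varepsilon$.

The limit that was impossible for $F$ is now available. Let $\tau:\mathcal B\to\mathbb C[[p]]$ be the substitution $\varepsilon=0$ with $p$ fixed. It is a continuous ring homomorphism, so it commutes with $\ln$ on series with constant term $1$. It satisfies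
$$\tau\Big(\sum_hq_h\varepsilon^h\Big)=\sum_h\big([j^h]q_h\big)p^h,\qquad\tau\sigma=\tau .$$

**Step 9: $\tau(R)$ solves a compositional inversion.** Put $\rho=\tau(R)$, so $\rho(0)=1$. Apply $\tau$ to (5). Every $\sigma^iR$ becomes $\rho$, every $p-i\varepsilon$ becomes $p$, and every $\tilde\varphi_s$ becomes $\varphi_s$; in particular, the perturbation $A$ disappears. Multiplying by $p$,
$$\sum_{s\ge1}s\varphi_s\Big(\frac{p\rho}r\Big)^s=p,\qquad\text{that is,}\quad g(X)=p\quad\text{with } g(x):=x\Phi'(x),\ X:=\frac{p\rho}r . \tag{8}$$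
Since $g=rx+\cdots$ with $r\ne0$, $X=X(p)$ is the compositional inverse of $g$. Because $-\ln\rho=\ln\frac p{rX}$, (7) becomes
$$[j^{h+1}n^{-h}]\ln F=\frac1{h+1}\,[p^h]\ln\frac p{rX(p)}\qquad(h\ge1). \tag{9}$$

*Check.* For $\Phi=\ln(1+x)$ and $r=1$: $g=\frac x{1+x}$, $X=\frac p{1-p}$, $\ln\frac pX=\ln(1-p)$, and (9) gives $-\frac1{h(h+1)}$, as in Section 1.

## 8. Inverting $1-T_r(-x)$

**Step 10: the value for the series of the problem.** We compute $X(p)$ for the $\Phi$ of Theorem A. By (2), $g(X)=p$ says $T_r(-X)=1-p$. Put $S=\sqrt{1+4(r-1)X}$ with constant term $1$. Then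
$$\frac{2(r-1)}{r-2+rS}=1-p,\qquad rS=\frac{2(r-1)-(r-2)(1-p)}{1-p}=\frac{r+(r-2)p}{1-p},$$
so
$$S=\frac{1+(1-\frac2r)p}{1-p},\qquad S-1=\frac{2(1-\frac1r)p}{1-p},\qquad S+1=\frac{2(1-\frac pr)}{1-p}.$$
Multiplying the last two,
$$4(r-1)X=S^2-1=\frac{4(1-\frac1r)\,p\,(1-\frac pr)}{(1-p)^2}.$$
Since $(1-\frac1r)/(r-1)=\frac1r$,
$$X(p)=\frac pr\cdot\frac{1-p/r}{(1-p)^2},\qquad\ln\frac p{rX(p)}=2\ln(1-p)-\ln\Big(1-\frac pr\Big)=\sum_{h\ge1}\frac{p^h}h\Big(\frac1{r^h}-2\Big). \tag{10}$$

*Check.* For $r=2$, $T_2(-X)=(1+4X)^{-1/2}=1-p$ gives $X=\frac14\big((1-p)^{-2}-1\big)=\frac{2p-p^2}{4(1-p)^2}$, in agreement with (10).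

**End of the proof of Theorem A.** Insert (10) into (9): $[j^{h+1}n^{-h}]\ln F=\frac1{(h+1)h}\big(\frac1{r^h}-2\big)$ for all $h\ge1$. Together with (6) this is Theorem A. $\blacksquare$

## 9. The expansion $\ln F=nf_0+f_1+n^{-1}f_2+\cdots$

The ring $\mathbb C[[p,\varepsilon]]$ contains more than the top coefficients. It gives the following stronger theorem.

**Theorem B.** Let $r\ne0$, $\Phi\in rx+x^2\mathbb C[[x]]$, and $A\in\mathbb C[[x,1/n]]$ with $A(0,1/n)=1$. Let $F$ be given by (1), put $A_0(x)=A(x,0)$, meaning $1/n$ is set to $0$, and let $X(p)$ be the compositional inverse of $x\Phi'(x)$.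

1. $\ln F=nf_0(j/n)+f_1(j/n)+n^{-1}f_2(j/n)+\cdots$ with $f_i\in p\,\mathbb C[[p]]$. Equivalently, $[j^kn^{-h}]\ln F=0$ for $k\ge h+2$, and $\ln F$ vanishes at $j=0$.
2. $f_0'(p)=\ln\dfrac p{rX(p)}$ and $f_1(p)=\ln A_0(X(p))+\dfrac12\ln\dfrac{pX'(p)}{X(p)}$.
3. For the $\Phi$ of Theorem A, and any $A$ as above, the conclusion of Theorem A holds, and for $h\ge1$
$$[j^hn^{-h}]\ln F=[p^h]\ln A_0\Big(\frac{p(1-p/r)}{r(1-p)^2}\Big)+\frac1{2h}\Big(1+\frac1{r^h}-\Big(\frac2r-1\Big)^h\Big).$$
4. For fixed $r$, $(\Phi,A_0)\mapsto(f_0',f_1)$ is a bijection from $(rx+x^2\mathbb C[[x]])\times(1+x\mathbb C[[x]])$ onto $p\mathbb C[[p]]\times p\mathbb C[[p]]$. In particular, for an integer $r\ge2$, the law $[j^{h+1}n^{-h}]\ln F=\frac1{h(h+1)}(r^{-h}-2)$ for all $h\ge1$ holds if and only if $\Phi$ is the series of Theorem A, whatever $A$ is.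
5. For a given $\Phi$, two perturbations with different $A_0$ give different values of $[j^hn^{-h}]\ln F$ for some $h\ge1$. So $k\ge h+1$ is the largest range of the form $k\ge h+d$ ($d$ an integer) in which the coefficients are independent of the $c_i$. Also, the $c_i$ may not be allowed to grow like $n$: with $A=1+ncx^2$ and $c\ne0$, the coefficient $[j^2n^{-1}]\ln F$ changes by $c/r^2$.

By item 3, infinitely many $c_i$ are permitted (say with distinct $z_i$, so that $A$ is a power series), and so are $c_i$ that depend on $n$ as power series in $1/n$.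

*Examples.* If $\Phi=rx$ and $A=1+cx$, then (3) gives $F=1+cj\varepsilon/r=1+cp/r$. Item 2 agrees: $X=p/r$, so $f_0'=0$ and $f_1=\ln(1+cp/r)$. If $\Phi=\ln(1+x)$, $r=1$, $A=1$, then $X=p/(1-p)$, $pX'/X=1/(1-p)$, and item 2 predicts $[j^hn^{-h}]\ln F=\frac1{2h}$. This agrees with Section 1, because the coefficient of $j^h$ in $S_h(j)$ is $-\frac12$ for $h\ge1$.

**Step 11: item 1.** We translate the degree bound into the variables $p,\varepsilon$. By Section 6, $\deg\ell_h\le h+1$, so $L:=\varepsilon\ln F=\sum_h\ell_h\varepsilon^{h+1}$ lies in $\mathcal B=\mathbb C[[p,\varepsilon]]$. Write $L=\sum_{i\ge0}f_i(p)\varepsilon^i$; dividing by $\varepsilon=1/n$ gives the stated expansion. Setting $j=0$ means setting $p=0$. By (3), $F(0)=b_0=1$, so $L(0,\varepsilon)=0$ and all $f_i(0)=0$. Conversely, the expansion with $f_i\in p\,\mathbb C[[p]]$ says that $\varepsilon\ln F\in\mathcal B$ vanishes at $p=0$, which is the pair of conditions in item 1. Finally, $\ln F$ has no $\varepsilon^0$ term, so $L$ has no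 term $j\varepsilon=p$, and hence $f_0\in p^2\mathbb C[[p]]$.

**Step 12: item 2, the formula for $f_0'$.** A term $j^{h+1}\varepsilon^h$ of $\ln F$ is the term $p^{h+1}$ of $L$. So $[j^{h+1}n^{-h}]\ln F=[p^{h+1}]f_0=\frac1{h+1}[p^h]f_0'$, and (9) says that $f_0'$ and $\ln\frac p{rX}$ have the same coefficient at $p^h$ for $h\ge1$. Both have zero constant term. Consequently
$$X=\frac{p\,e^{-f_0'}}r .$$

**Step 13: item 2, the order-$\varepsilon$ part of the recurrence.** The function $f_1$ comes from the first correction in (4), so we expand all ingredients of (4) divided by $F(j)$. In $\mathbb C[[p,\varepsilon]]$, by Taylor expansion of $f_0(p-s\varepsilon)$ and $f_1(p-s\varepsilon)$,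
$$\ln F(j-s)-\ln F(j)=\frac{L(p-s\varepsilon,\varepsilon)-L(p,\varepsilon)}\varepsilon=-sf_0'+\varepsilon\Big(\frac{s^2}2f_0''-sf_1'\Big)+O(\varepsilon^2).$$
Exponentiating,
$$\frac{F(j-s)}{F(j)}=e^{-sf_0'}\Big(1+\varepsilon\Big(\frac{s^2}2f_0''-sf_1'\Big)\Big)+O(\varepsilon^2).$$
Since $0+1+\cdots+(s-1)=\frac{s(s-1)}2$,
$$\varepsilon^s(j)_s=\prod_{i=0}^{s-1}(p-i\varepsilon)=p^s-\varepsilon\,\frac{s(s-1)}2\,p^{s-1}+O(\varepsilon^2).$$
Also $\tilde\varphi_s=\varphi_s+\varepsilon\alpha_s^0+O(\varepsilon^2)$ with $\alpha_s^0=\alpha_s(0)=[x^s]\ln A_0$. In (4) divided by $F(j)$ the left side is $p$, which has no $\varepsilon^1$ term. The $s$-th summand on the right has all terms of total degree at least $s$ in $(p,\varepsilon)$, so coefficients of $\varepsilon^1$ may be taken term by term. Using $r^{-s}p^se^{-sf_0'}=X^s$ we find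
$$0=\sum_{s\ge1}s\alpha_s^0X^s+\sum_{s\ge1}s\varphi_sX^s\Big(-\frac{s(s-1)}{2p}+\frac{s^2}2f_0''-sf_1'\Big). \tag{11}$$

**Step 14: item 2, solving for $f_1$.** We recognize the sums in (11) as derivatives. Let $\theta=x\frac d{dx}$, so $\theta$ multiplies $x^s$ by $s$ and $g=\theta\Phi$. Put $D(p)=(\theta g)(X(p))$. Differentiating $g(X(p))=p$ gives $g'(X)X'=1$, so $D=Xg'(X)=X/X'$. For any series $f(x)$,
$$(\theta f)(X(p))=Xf'(X)=\frac X{X'}\cdot\frac d{dp}f(X(p))=D\,\frac d{dp}f(X(p)).$$
Hence
$$\sum_ss^2\varphi_sX^s=(\theta g)(X)=D,\qquad\sum_ss^3\varphi_sX^s=(\theta^2g)(X)=DD',\qquad\sum_ss\alpha_s^0X^s=D\,\frac d{dp}\ln A_0(X).$$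
From Step 12, $f_0''=\frac1p-\frac{X'}X=\frac1p-\frac1D$. So (11) reads
$$Df_1'=D\,\frac d{dp}\ln A_0(X)-\frac{DD'-D}{2p}+\frac{DD'}2\Big(\frac1p-\frac1D\Big)=D\,\frac d{dp}\ln A_0(X)+\frac D{2p}-\frac{D'}2 .$$
Dividing by $D$,
$$f_1'=\frac d{dp}\ln A_0(X)+\frac1{2p}-\frac{D'}{2D}=\frac d{dp}\Big[\ln A_0(X)+\frac12\ln\frac pD\Big].$$
Here $\frac pD=\frac{pX'}X$ has constant term $1$, because $X=\frac pr+\cdots$. Both $f_1$ and the bracket vanish at $p=0$, so they are equal. This is item 2.

**Step 15: item 3.** Steps 1–10 allowed any $A$ as in Theorem B, so the conclusion of Theorem A holds. A term $j^h\varepsilon^h$ of $\ln F$ is the term $p^h$ of $f_1$, so we need $f_1$ for the $X$ of (10). Logarithmic differentiation gives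
$$\frac{pX'}X=1-\frac{p/r}{1-p/r}+\frac{2p}{1-p}=\frac{1+(1-\frac2r)p}{(1-p)(1-\frac pr)};$$
the numerator is $(1-p)(1-\frac pr)-\frac pr(1-p)+2p(1-\frac pr)=1+p-\frac{2p}r$. Since $1+(1-\frac2r)p=1-(\frac2r-1)p$, the $p^h$-coefficient of half the logarithm is $\frac1{2h}\big(1+r^{-h}-(\frac2r-1)^h\big)$. Adding $[p^h]\ln A_0(X(p))$ gives item 3.

*Check.* For $h=1$ and $A=1$ the formula gives $\frac12\big(1+\frac1r-\frac2r+1\big)=1-\frac1{2r}$, and Section 4 gave $[jn^{-1}]\ln F=\frac{2r-1}{2r}$.

**Step 16: item 4.** We reconstruct $(\Phi,A_0)$ from $(f_0',f_1)$. By item 2 and Step 11 the map is well defined with values in $p\mathbb C[[p]]\times p\mathbb C[[p]]$. Let $w,v\in p\mathbb C[[p]]$ be given. The equation $f_0'=w$ means $X=pe^{-w}/r$. This series has linear coefficient $\frac1r\ne0$, so it has a unique compositional inverse $g=rx+\cdots$. The equation $x\Phi'=g$ then has the unique solution $\Phi=\sum_s\frac{[x^s]g}sx^s\in rx+x^2\mathbb C[[x]]$. With this $\Phi$, the equation $f_1=v$ reads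
$$\ln A_0(X(p))=v-\frac12\ln\frac{pX'}X\in p\,\mathbb C[[p]] .$$
Substituting $p=g(x)$ gives $\ln A_0(x)=\big(v-\frac12\ln\frac{pX'}X\big)\big|_{p=g(x)}$, which determines a unique $A_0\in1+x\mathbb C[[x]]$. This proves the bijection. The stated law says precisely that $f_0'=\sum_h\frac{p^h}h(r^{-h}-2)$. Since $f_0'$ depends only on $\Phi$ and determines it, and since by (9) and (10) the $\Phi$ of Theorem A has this $f_0'$, the law holds for that $\Phi$ and no other.

**Step 17: item 5.** For fixed $\Phi$, $f_1$ determines $A_0$ by Step 16, so different $A_0$ give different $f_1$, which differ in some coefficient $[p^h]f_1=[j^hn^{-h}]\ln F$ with $h\ge1$. For example, $A=1+cx$ in place of $A=1$ changes $[jn^{-1}]\ln F$ by $c/r$. So independence fails for the range $k\ge h$, hence for every $k\ge h+d$ with $d\le0$. It holds for $k\ge h+1$, because those coefficients are zero or come from $f_0$, which does not involve $A$.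

Now let $A=1+ncx^2$, which is not in $\mathbb C[[x,1/n]]$. Then $b_m=[x^m]e^{n\psi}+nc\,[x^{m-2}]e^{n\psi}$ (the second term only for $m\ge2$), and its degree in $n$ is still at most $\lfloor m/2\rfloor$, since $1+\lfloor(m-2)/2\rfloor=\lfloor m/2\rfloor$. So (3) remains valid in $\mathcal A$, and $F\in1+\varepsilon\mathcal A$. The coefficient of $\varepsilon$ in $F$, which equals that in $\ln F$, comes only from $m\le2$. Here $b_1=0$ and $b_2=n\varphi_2+nc$, so this coefficient is $(\varphi_2+c)\,j(j-1)/r^2$. Compared with $A=1$ it changes by $c\,j(j-1)/r^2$, and its $j^2$-coefficient changes by $c/r^2\ne0$. $\blacksquare$
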